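\title{Higher Lie characters of signed permutation groups, descent sets and primitive necklaces}

\begin{abstract}
We prove that the Frobenius characteristic of a higher Lie character of the hyperoctahedral group $B_n$ equals the sum of Poirier's fundamental quasisymmetric functions over the signed descent sets of the elements of the corresponding conjugacy class. This is the type $B$ analog of a theorem of Gessel and Reutenauer. Both sides count multisets of primitive necklaces in letters $x_i,y_i$, where positive cycles correspond to necklaces with an even number of letters $y$ and negative cycles to necklaces with an odd number. We give the proof for all the groups $\mathbb Z_r\wr S_n$ and for all suitably normalized linear characters of the cycle centralizers: the difference of the two sides has nonnegative coefficients, and it vanishes exactly when the characters satisfy an explicit arithmetic condition.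
\end{abstract}

\section{The question and the result for $B_n$}\label{sec:intro}

A conjugacy class of the symmetric group gives rise to two objects that seem to share only their size: a character induced from a linear character of the centralizer of an element, and the list of descent sets of the elements of the class. A theorem of Gessel and Reutenauer says that, for the right linear character, the two determine the same symmetric function. We prove the corresponding statement for signed permutations.

\subsection*{Permutations}
For an abelian group $C$ with a linear character $\omega$, write the elements of the wreath product $C\wr S_m$ as $(g_1,\dots,g_m;\sigma)$, and let $\omega\wr1$ be the linear character $(g_1,\dots,g_m;\sigma)\mapsto\prod_j\omega(g_j)$. Let $\lambda\vdash n$ have $m_\ell$ parts equal to $\ell$, and let $u\in S_n$ have cycle type $\lambda$. The centralizer of $u$ is $Z_\lambda\cong\prod_\ell\mathbb Z_\ell\wr S_{m_\ell}$, where the copies of $\mathbb Z_\ell$ are generated by the $\ell$-cycles $c$ of $u$, and $S_{m_\ell}$ permutes these cycles compatibly with $u$ once a base point is fixed in each. With $\omega_\ell(c)=e^{2\pi i/\ell}$,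 the \emph{higher Lie character} is $\psi^\lambda=\operatorname{Ind}_{Z_\lambda}^{S_n}\bigotimes_\ell(\omega_\ell\wr1)$; for $\lambda=(n)$ it is the Lie character. Let $p_\ell$ be the power sums in $\mathbf x=(x_1,x_2,\dots)$, and let $\operatorname{ch}(f)=\frac1{n!}\sum_{\pi}f(\pi)\,p_{\mathrm{type}(\pi)}(\mathbf x)$ be the Frobenius characteristic of a class function $f$ on $S_n$. For $D\subseteq[n-1]$, Gessel's fundamental quasisymmetric function is $F_D=\sum x_{i_1}\cdots x_{i_n}$, summed over $i_1\le\dots\le i_n$ with $i_j<i_{j+1}$ for $j\in D$. The Gessel--Reutenauer theorem states that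
\[
\operatorname{ch}(\psi^\lambda)=\sum_{\pi\text{ of type }\lambda}F_{\mathrm{Des}(\pi)},\qquad \mathrm{Des}(\pi)=\{j:\pi(j)>\pi(j+1)\}.
\]
For $n=2$, the class of the identity gives the trivial character and $h_2=F_\emptyset$, and the class of the transposition gives the sign character and $e_2=F_{\{1\}}$.

\subsection*{Signed permutations}
The group $B_n$ consists of the bijections $w$ of $\{\pm1,\dots,\pm n\}$ with $w(-i)=-w(i)$, written $w=[w(1),\dots,w(n)]$. Let $|w|\in S_n$ be the permutation $i\mapsto|w(i)|$. A cycle of $|w|$ with support $T$ and length $\ell$ is a \emph{positive} or a \emph{negative} $\ell$-cycle of $w$ according as the number of $i\in T$ with $w(i)<0$ is even or odd; equivalently, $w^\ell(i)=i$ or $w^\ell(i)=-i$ for $i\in T$. The \emph{signed cycle type} of $w$ is the bipartition $\underline\lambda=(\lambda^+,\lambda^-)\vdash n$ that lists the lengths of the positive and of the negative cycles. It determines the conjugacy class of $w$.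

Let $u$ have signed cycle type $\underline\lambda$, and let $m_\ell^\pm$ be the number of parts of $\lambda^\pm$ equal to $\ell$. The centralizer of $u$ is
\[
Z(u)\cong\prod_\ell\,(C^+_\ell\wr S_{m^+_\ell})\times(C^-_\ell\wr S_{m^-_\ell}),
\]
where $S_{m^\pm_\ell}$ permutes the cycles of length $\ell$ and given sign compatibly with $u$ (Lemma~\ref{lem:centralizer} makes this explicit). For a cycle $c$ of $u$ with support $T$, let $-1_T$ negate the letters of $T$. If $c$ is a positive $\ell$-cycle, then $C_\ell^+=\langle c\rangle\times\langle-1_T\rangle\cong\mathbb Z_\ell\times\mathbb Z_2$, and we put $\omega_\ell^+(c)=e^{2\pi i/\ell}$ and $\omega_\ell^+(-1_T)=1$. If $c$ is a negative $\ell$-cycle, then $c^\ell=-1_T$ and $C_\ell^-=\langle c\rangle\cong\mathbb Z_{2\ell}$, and we put $\omega_\ell^-(c)=e^{\pi i/\ell}$. The \emph{type $B$ higher Lie character} is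
\[
\psi^{\underline\lambda}=\operatorname{Ind}_{Z(u)}^{B_n}\bigotimes_\ell\,(\omega^+_\ell\wr1)\otimes(\omega^-_\ell\wr1).
\]

Take a second set of variables $\mathbf y=(y_1,y_2,\dots)$. For $w\in B_n$ let $P(w)$ be the product, over the cycles of $w$, of $p_\ell(\mathbf x)+p_\ell(\mathbf y)$ for a positive $\ell$-cycle and $p_\ell(\mathbf x)-p_\ell(\mathbf y)$ for a negative one. The Frobenius characteristic of a class function $f$ on $B_n$ is $\operatorname{ch}(f)=\frac1{2^nn!}\sum_wf(w)P(w)$; the trivial character maps to $h_n(\mathbf x)$. We evaluate it on induced characters by Frobenius reciprocity: if $H$ is a subgroup of a finite group $G$, $f$ is a class function on $H$, and $P$ is a class function on $G$ with values in a complex vector space, then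
\begin{equation}\label{eq:frobenius}
\frac1{|G|}\sum_{w\in G}(\operatorname{Ind}_H^Gf)(w)\,P(w)=\frac1{|H|}\sum_{h\in H}f(h)\,P(h).
\end{equation}

Finally, order the letters by
\begin{equation}\label{eq:order}
-1<-2<\dots<-n<1<2<\dots<n .
\end{equation}
Let $\mathrm{Des}(w)$ be the set of $j\in[n-1]$ with $w(j)>w(j+1)$ in this order, let $\varepsilon_j$ be the sign of $w(j)$, and let $\mathrm{sDes}(w)=(\mathrm{Des}(w),\varepsilon)$. For $D\subseteq[n-1]$ and $\varepsilon\in\{\pm\}^n$, \emph{Poirier's fundamental quasisymmetric function} $F_{(D,\varepsilon)}$ is obtained from $F_D$ by replacing, in each term $x_{i_1}\cdots x_{i_n}$, the factor $x_{i_j}$ by $y_{i_j}$ whenever $\varepsilon_j=-$.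

\subsection*{The question}
The following question was posed by Adin, Heged\"us and Roichman~\cite{AHR}: is $\operatorname{ch}(\psi^{\underline\lambda})$ equal to $\sum_wF_{\mathrm{sDes}(w)}$ for every bipartition $\underline\lambda\vdash n$, where $w$ runs over the elements of signed cycle type $\underline\lambda$, one term per element?

Three specializations suggest that it is. First, put $\mathbf y=\mathbf x$ and take the coefficient of $x_1\cdots x_n$. Each $F_{(D,\varepsilon)}$ gives $1$. In $\operatorname{ch}(f)$ the negative cycles give the factor $0$ and $p_\ell$ has no squarefree monomial for $\ell>1$, so only $w=1$ survives, and it gives $f(1)$. Both sides thus yield the size of the class. This holds for every linear character of $Z(u)$, so it does not single out $\omega_\ell^\pm$. Second, let $\lambda^-=\emptyset$, take $u\in S_n$, and put $\mathbf y=0$. On the right only the elements of $S_n$ survive. On the left $P(h)$ becomes $p_{\mathrm{type}(|h|)}(\mathbf x)$, and since $\omega_\ell^+$ is trivial on the elements $-1_T$, which generate the kernel of $Z(u)\to Z_{\lambda^+}$, $h\mapsto|h|$, formula~\eqref{eq:frobenius} gives $\operatorname{ch}(\psi^{\lambda^+})$.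 The identity becomes the Gessel--Reutenauer theorem. Third, let $n=1$. The class of $[1]$ has the trivial character of $B_1$ and the class of $[-1]$ has the nontrivial one. Their characteristics $\frac12[(p_1(\mathbf x)+p_1(\mathbf y))\pm(p_1(\mathbf x)-p_1(\mathbf y))]$ are $p_1(\mathbf x)=F_{(\emptyset,+)}$ and $p_1(\mathbf y)=F_{(\emptyset,-)}$.

\subsection*{Necklaces and the answer}
A nonempty word is \emph{primitive} if it is not a power $v^d$ with $d>1$. A \emph{necklace} over a set $A$ is a class of nonempty words over $A$ under cyclic rotation; it is primitive if its words are. The rotations that fix a word of length $\ell$ form a subgroup of $\mathbb Z_\ell$, generated by a divisor $e$ of $\ell$, and for $e'\mid\ell$ rotation by $e'$ fixes the word exactly when it is a power of its prefix of length $e'$. Hence every word is $v^d$ for a unique primitive word $v$, and the necklace of $v^d$ consists of exactly $|v|$ words. When the letters are variables, the \emph{weight} $\mathrm{wt}$ of a word, of a necklace or of a multiset of necklaces is the product of all its letters.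

All series below are formal power series of bounded degree, and ``coefficients'' refers to their expansion in monomials. For a series $N$, let $N(\mathbf x^k)$ denote the result of replacing every variable, of every alphabet, by its $k$-th power and leaving the coefficients unchanged. Suppose that $N$ has nonnegative integer coefficients, and regard it as a sum of monomials indexed by some set $I$. Then $h_m[N]$ denotes the complete homogeneous symmetric function $h_m$ evaluated at these monomials: it is the sum, over all multisets of $m$ elements of $I$, of the product of the corresponding monomials. The power sum $p_k$ evaluated at these monomials is $N(\mathbf x^k)$, so the expansion $h_m=\frac1{m!}\sum_{\sigma\in S_m}p_{\mathrm{type}(\sigma)}$ gives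
\begin{equation}\label{eq:hm}
h_m[N]=\frac1{m!}\sum_{\sigma\in S_m}\ \prod_{k\text{-cycles of }\sigma}N(\mathbf x^k),
\end{equation}
with one factor for each cycle of $\sigma$, of whatever length $k$.

\begin{theorem}\label{thm:B}
For every bipartition $\underline\lambda=(\lambda^+,\lambda^-)\vdash n$,
\[
\operatorname{ch}(\psi^{\underline\lambda})=\sum_wF_{\mathrm{sDes}(w)},
\]
where the sum is over all $w\in B_n$ of signed cycle type $\underline\lambda$. Both sides equal
\[
\prod_\ell h_{m_\ell^+}[L_\ell^+]\;h_{m_\ell^-}[L_\ell^-],
\]
where $L_\ell^+$ (respectively $L_\ell^-$) is the sum of the weights of all primitive necklaces of length $\ell$ over $\{x_i\}\cup\{y_i\}$ with an even (respectively odd) number of letters $y$.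
\end{theorem}

After working out the $2$-cycles of $B_2$ in Section~\ref{sec:example}, we pass to the groups $\mathbb Z_r\wr S_n$ and let the characters of the cycle centralizers vary (Theorem~\ref{thm:main}). This does not lengthen the argument, and it shows which property of $\omega_\ell^\pm$ is used. Sections~\ref{sec:GR} and~\ref{sec:descents} turn the sum over a class into a count of necklaces, and Sections~\ref{sec:onecycle} and~\ref{sec:wreath} do the same for the character. Section~\ref{sec:conclusion} compares the two counts and lists the characters that work for $B_n$. Section~\ref{sec:powersums} expands $L_\ell^\pm$ in power sums, which gives an independent evaluation of the character of one cycle of $B_n$.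

\section{The two-cycles of $B_2$}\label{sec:example}

Write $p_k=p_k(\mathbf x)$ and $\bar p_k=p_k(\mathbf y)$. Four elements of $B_2$ have $|w|=[2,1]$; recall from \eqref{eq:order} that $-2>-1$.
\[
\begin{array}{c|c|c|c}
w&\text{sign of the cycle}&\mathrm{Des}(w)&F_{\mathrm{sDes}(w)}\\ \hline
{[2,1]}&+&\{1\}&\sum_{i<j}x_ix_j\\
{[-2,-1]}&+&\{1\}&\sum_{i<j}y_iy_j\\
{[-2,1]}&-&\emptyset&\sum_{i\le j}y_ix_j\\
{[2,-1]}&-&\{1\}&\sum_{i<j}x_iy_j
\end{array}
\]
A primitive necklace of length $2$ is a pair of distinct letters. The first two rows add up to $e_2(\mathbf x)+e_2(\mathbf y)=L_2^+$ and the last two to $p_1\bar p_1=L_2^-$. The last two rows also show how to find the element to which a necklace belongs: write its letters in increasing order for $y_1<x_1<y_2<x_2<\cdots$. The result is $y_ix_j$ with $i\le j$ or $x_iy_j$ with $i<j$, and these are the terms in the third and fourth rows.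

On the character side we use \eqref{eq:frobenius}. For $c=[2,1]$, the elements $1,-1,c,-c$ of $C_2^+$ have $\omega_2^+=1,1,-1,-1$, and $c$ and $-c$ are both positive $2$-cycles, so
\[
\operatorname{ch}(\psi^{((2),\emptyset)})=\tfrac14\bigl[(p_1+\bar p_1)^2+(p_1-\bar p_1)^2-2(p_2+\bar p_2)\bigr]=e_2(\mathbf x)+e_2(\mathbf y).
\]
For $c=[2,-1]$, the elements $1,c,c^2=-1,c^3=[-2,1]$ have $\omega_2^-=1,i,-1,-i$. The negative $2$-cycles $c$ and $c^3$ cancel, and
\[
\operatorname{ch}(\psi^{(\emptyset,(2))})=\tfrac14\bigl[(p_1+\bar p_1)^2-(p_1-\bar p_1)^2\bigr]=p_1\bar p_1 .
\]
The two sides agree, but the computation does not say why necklaces appear. For that, let $B_2$ act on the span of the two-letter words: $w$ moves the letter in position $i$ to position $|w(i)|$ and multiplies by $-1$ for each $i$ such that $w(i)<0$ and the letter in position $i$ is a $y$. Summing the diagonal entries of $w$ against the weights of the words gives $P(w)$; for $w=[2,-1]$, say, only the words $aa$ contribute and the sum is $p_2-\bar p_2$. So $\frac14\sum_g\omega(g)P(g)$ is the weighted dimension of the space on which each $g$ acts by $\omega(g)^{-1}$, and this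 space can be found one necklace at a time.

The element $-1$ acts on a word by $(-1)^{\#y}$, so the value $\omega(-1)=\pm1$ selects the parity of the number of letters $y$. The element $c=[2,1]$ swaps the two letters. On the span of $ab$ and $ba$ with $a\ne b$ it has both eigenvalues $1$ and $-1$, while on $aa$ it has only the eigenvalue $1$. A primitive necklace is therefore counted once whatever $\omega(c)$ is, and the role of the value $\omega(c)=-1$ is to avoid the nonprimitive necklaces: the value $\omega(c)=1$ gives $h_2(\mathbf x)+h_2(\mathbf y)=L_2^++p_2+\bar p_2$, which is too large. For $c=[2,-1]$ we have $x_iy_j\mapsto-y_jx_i\mapsto-x_iy_j$, so both $i$ and $-i$ are eigenvalues. No word $aa$ has an odd number of letters $y$, so there is nothing to avoid, and $\omega(c)=i$ and $\omega(c)=-i$ both give $L_2^-$. The general proof follows this pattern.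

\section{Colored permutations and the general theorem}\label{sec:setup}

Let $r\ge1$ and $\zeta=e^{2\pi i/r}$. The group $G_{r,n}=\mathbb Z_r\wr S_n$ consists of the monomial matrices $w$ given by $we_i=\zeta^{\varepsilon_i}e_{\pi(i)}$, with $\pi=|w|\in S_n$ and \emph{colors} $\varepsilon_i\in\mathbb Z_r$. A cycle of $|w|$ with support $T$ and length $\ell$ has color $s=\sum_{i\in T}\varepsilon_i\in\mathbb Z_r$. Following $e_i$ once around the cycle shows that
\begin{equation}\label{eq:color}
w^\ell e_i=\zeta^se_i\quad(i\in T),\qquad\text{and $\ell$ is the least $k>0$ with $w^ke_i\in\mathbb Ce_i$.}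
\end{equation}
We call the restriction of $w$ to the span of the $e_i$, $i\in T$, a cycle of type $(\ell,s)$. The \emph{type} of $w$ is the tuple $\underline\lambda=(\lambda^{(s)})_{s\in\mathbb Z_r}$ in which $\lambda^{(s)}$ lists the lengths of the cycles of color $s$, and $m_{\ell,s}$ is the multiplicity of $\ell$ in $\lambda^{(s)}$. By \eqref{eq:color}, conjugate elements have the same type. Conversely, fix a base point $i\in T$. The vectors $e_i,we_i,\dots,w^{\ell-1}e_i$ are the $e_k$, $k\in T$, up to powers of $\zeta$, and in this basis the cycle becomes the \emph{standard cycle}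
\begin{equation}\label{eq:standard}
c\colon\ e_1\mapsto e_2\mapsto\dots\mapsto e_\ell\mapsto\zeta^se_1
\end{equation}
in $G_{r,\ell}$. So elements of the same type are conjugate, and the classes are indexed by the types.

Let $z=\zeta\cdot1\in G_{r,\ell}$ be the scalar matrix, so that $c^\ell=z^s$, and let $C_{\ell,s}=\langle c,z\rangle$. Given $u$ of type $\underline\lambda$, the bases just described identify the span of its cycles of type $(\ell,s)$ with $\mathbb C^{m}\otimes\mathbb C^\ell$, $m=m_{\ell,s}$, so that $u$ acts as $1\otimes c$. We call $e_j\otimes\mathbb C^\ell$ the $j$-th \emph{block}.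

\begin{lemma}\label{lem:centralizer}
The group $C_{\ell,s}$ is abelian of order $r\ell$ and is the centralizer of $c$ in $G_{r,\ell}$. The centralizer of $u$ in $G_{r,n}$ is $Z(u)=\prod_{\ell,s}C_{\ell,s}\wr S_{m_{\ell,s}}$, where $h=(g_1,\dots,g_m;\sigma)$ acts by $h(e_j\otimes f)=e_{\sigma(j)}\otimes g_jf$. For a linear character $\omega$ of $C_{\ell,s}$, the character $\omega\wr1$ does not depend on the base points.
\end{lemma}

\begin{proof}
An element of $G_{r,\ell}$ that commutes with $c$ is determined by the image of $e_1$, because the $c^ke_1$ span $\mathbb C^\ell$; so there are at most $r\ell$ such elements. The elements $c^kz^t$ with $0\le k<\ell$ and $0\le t<r$ send $e_1$ to $r\ell$ distinct vectors, and they commute with $c$ and with each other. If $h$ commutes with $u$, then $u^khe_i=hu^ke_i$, so by \eqref{eq:color} $h$ permutes the blocks and preserves their types. The map from block $j$ to block $\sigma(j)$ is an element $g_j\in G_{r,\ell}$ commuting with $c$, that is, $g_j\in C_{\ell,s}$. Conversely, all such $h$ commute with $1\otimes c$. Changing the base points changes the identification of block $j$ with $\mathbb C^\ell$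 by some $f_j\in C_{\ell,s}$. This replaces $g_j$ by $f_{\sigma(j)}g_jf_j^{-1}$ and leaves $\prod_j\omega(g_j)$ unchanged.
\end{proof}

We use variables $x_i^{(\gamma)}$ with $i\ge1$ and $\gamma\in\mathbb Z_r$, and we call $\gamma$ the color $\mathrm{col}(x_i^{(\gamma)})$ of the variable. The color of a monomial, a word or a necklace is the sum of the colors of its letters. Let $P(w)$ be the product over the cycles of $w$, where a cycle of type $(\ell,s)$ contributes $\sum_\gamma\zeta^{-s\gamma}p_\ell(\mathbf x^{(\gamma)})$, and let $\operatorname{ch}(f)=\frac1{r^nn!}\sum_wf(w)P(w)$. Fix any total order $\prec$ on $\mathbb Z_r$. Put $j\in\mathrm{Des}(w)$ if $\varepsilon_j\succ\varepsilon_{j+1}$, or if $\varepsilon_j=\varepsilon_{j+1}$ and $\pi(j)>\pi(j+1)$, and let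
\[
F_{\mathrm{sDes}(w)}=\sum x^{(\varepsilon_1)}_{i_1}\cdots x^{(\varepsilon_n)}_{i_n},\qquad i_1\le\dots\le i_n,\quad i_j<i_{j+1}\text{ for }j\in\mathrm{Des}(w).
\]

For $r=1$ this is the setting of $S_n$. For $r=2$, identify $\pm e_i$ with $\pm i$, put $\mathbf x^{(0)}=\mathbf x$ and $\mathbf x^{(1)}=\mathbf y$, and take $1\prec0$. Then color $0$ means positive and color $1$ negative, $z=-1_T$, $C_{\ell,0}=C_\ell^+$ and $C_{\ell,1}=C_\ell^-$. The descent sets also agree: in the order \eqref{eq:order} negative letters precede positive ones, and two letters of the same sign compare as their absolute values.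

The characters $\omega_\ell^\pm$ satisfy $\omega(z)=\zeta^s$, and we keep this normalization. Represent $s$ by an integer. Since $C_{\ell,s}$ has order $r\ell$, the relations $z^r=1$, $c^\ell=z^s$, $cz=zc$ present it. So a linear character with $\omega(z)=\zeta^s$ amounts to a number $\omega(c)$ with $\omega(c)^\ell=\zeta^{s^2}$, that is,
\begin{equation}\label{eq:Kq}
\omega(c)=e^{2\pi iK/(r\ell)},\qquad K=s^2+rq,\quad q\in\mathbb Z .
\end{equation}
There are $\ell$ such characters, one for each residue of $q$ modulo $\ell$.

\begin{definition}\label{def:admissible}
The character \eqref{eq:Kq} is \emph{admissible} if, for every prime $p$ dividing $\ell$,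
\begin{itemize}
\item $p\nmid K$ in case $p\nmid r$, and
\item $p\nmid q$ in case $p\mid\gcd(r,s)$.
\end{itemize}
No condition is imposed at primes $p$ with $p\mid r$ and $p\nmid s$.
\end{definition}

The definition depends only on $\omega$. Indeed $K$ is determined modulo $r\ell$, and replacing $s$ by $s+rt$ changes $q$ by $-(2st+rt^2)$ modulo $\ell$, which is divisible by every prime dividing $\gcd(r,s)$. Each condition excludes exactly one residue of $q$ modulo $p$. By the Chinese remainder theorem there are $\ell\prod_p(1-\frac1p)$ admissible characters, the product being over the primes $p\mid\ell$ at which a condition is imposed; in particular admissible characters exist.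

\begin{theorem}\label{thm:main}
Let $\underline\lambda$ be a type of $G_{r,n}$, let $u$ have type $\underline\lambda$, and for all $(\ell,s)$ with $m_{\ell,s}>0$ let $\omega_{\ell,s}$ be a linear character of $C_{\ell,s}$. Put
\[
\Delta=\operatorname{ch}\Bigl(\operatorname{Ind}_{Z(u)}^{G_{r,n}}\bigotimes_{\ell,s}(\omega_{\ell,s}\wr1)\Bigr)-\sum_{w\text{ of type }\underline\lambda}F_{\mathrm{sDes}(w)} .
\]
\begin{enumerate}
\item[(a)] Suppose that $\omega_{\ell,s}(z)=\zeta^s$ for all $(\ell,s)$. Then $\Delta$ has nonnegative coefficients, and $\Delta=0$ if and only if every $\omega_{\ell,s}$ is admissible.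
\item[(b)] If $\underline\lambda$ consists of one cycle, of type $(\ell,s)$, then $\omega_{\ell,s}(z)=\zeta^s$ is necessary for $\Delta=0$.
\end{enumerate}
\end{theorem}

For $r\le2$, admissibility will turn out to mean that $\omega(c)$ is a primitive root of unity of the same order as $c$. For larger $r$ it is not a matter of making the order of $\omega(c)$ large. Let $r=4$, $s=2$, $\ell=2$. Then $\omega(c)=e^{2\pi i(4+4q)/8}=(-1)^{q+1}$, and admissibility asks that $q$ be odd, so the admissible character has $\omega(c)=1$ and the other one has $\omega(c)=-1$. Example~\ref{ex:r4} explains this.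

\section{The Gessel--Reutenauer bijection}\label{sec:GR}

A term of $F_{\mathrm{Des}(\pi)}$ is a weakly increasing sequence of letters that increases strictly at the descents of $\pi$. Reading the letters along the cycles of $\pi$ produces necklaces. The bijection of this section says that nothing is lost in this reading, and that exactly the primitive necklaces occur.

Let $A$ be a totally ordered set. Let $\mathcal C_n(A)$ be the set of pairs $(\pi,a)$ with $\pi\in S_n$ and $a_1\le\dots\le a_n$ in $A$ such that $a_j<a_{j+1}$ whenever $\pi(j)>\pi(j+1)$. Let $\Phi(\pi,a)$ be the multiset of necklaces with one necklace for each cycle of $\pi$, namely the necklace of $a_ia_{\pi(i)}\cdots a_{\pi^{\ell-1}(i)}$, where $i$ lies on the cycle and $\ell$ is its length.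

\begin{lemma}\label{lem:GR}
The map $\Phi$ is a bijection from $\mathcal C_n(A)$ onto the set of multisets of primitive necklaces over $A$ of total length $n$.
\end{lemma}

To invert $\Phi$ we must recover the numbering $1,\dots,n$ of the beads of the necklaces. Beads with different letters are ordered by their letters. Beads with equal letters must be ordered as their successors are, and these are compared by their letters first, and so on. This leads to comparing the infinite words read from each bead. The remaining difficulty is that beads on identical copies of a necklace have the same infinite word.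

\begin{proof}
Consider triples $(U,\tau,a)$, where $U$ is an $n$-element set, $\tau$ is a permutation of $U$, and $a\colon U\to A$. Reading $a$ along the cycles of $\tau$ identifies the isomorphism classes of triples with the multisets of necklaces of total length $n$. Call a total order $<$ on $U$ \emph{compatible} if
\begin{enumerate}
\item[(i)] $a(\xi)<a(\eta)$ implies $\xi<\eta$, and
\item[(ii)] $a(\xi)=a(\eta)$ and $\xi<\eta$ imply $\tau\xi<\tau\eta$.
\end{enumerate}
Let $U=[n]$ with its natural order and $\tau=\pi$. Then (i) says that $a$ is weakly increasing, so that the positions carrying a given letter form an interval, and (ii) says that $\pi$ is increasing on each such interval, that is, $\pi(j)<\pi(j+1)$ whenever $a_j=a_{j+1}$. So compatibility means $(\pi,a)\in\mathcal C_n(A)$. An ordered $n$-element set has a unique order isomorphism with $[n]$, so $\mathcal C_n(A)$ is the set of isomorphism classes of quadruples $(U,\tau,a,<)$ with $<$ compatible, and $\Phi$ forgets the order. It therefore suffices to prove three claims: if a compatible order exists, all necklaces are primitive; if all necklaces are primitive, a compatible order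 exists; and then any two compatible orders differ by an automorphism of $(U,\tau,a)$. For $\xi\in U$ let $W(\xi)=a(\xi)\,a(\tau\xi)\,a(\tau^2\xi)\cdots$, and compare infinite words lexicographically.

\emph{Primitivity is necessary.} Let $<$ be compatible, and suppose that the cycle through $\xi$ reads $v^d$ with $d>1$. Put $t=|v|$ and $\eta=\tau^t\xi$, so that $\eta\ne\xi$ and $W(\eta)=W(\xi)$. If $\xi<\eta$, then repeated use of (ii) gives $\tau^k\xi<\tau^k\eta=\tau^{k+t}\xi$ for all $k\ge0$. Taking $k=0,t,2t,\dots$ we get $\xi<\tau^t\xi<\tau^{2t}\xi<\cdots$, which is impossible in a finite set. If $\xi>\eta$, we get an infinite descending chain in the same way.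

\emph{The fibers of $W$.} From now on all necklaces are primitive. Let $\xi$ lie on a cycle of length $\ell$, so that $W(\xi)=vvv\cdots$ with $v$ primitive of length $\ell$. The set of $k\ge1$ such that deleting the first $k$ letters fixes $W(\xi)$ is closed under sums and positive differences, so it consists of the multiples of its least element $e$. It contains $\ell$, so $e\mid\ell$ and $v$ is a power of its prefix of length $e$; hence $e=\ell$. Thus $W(\xi)$ determines $v$ and its necklace, and no other point of the same cycle has the same infinite word. Call the cycles of $\tau$ with a given necklace $\nu$ the \emph{copies} of $\nu$. The fiber of $W$ through $\xi$ has exactly one point in each copy of the necklace of $\xi$, and no other points.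

\emph{Existence.} Order the copies of each necklace arbitrarily. Put $\xi<\eta$ if $W(\xi)<W(\eta)$, or if $W(\xi)=W(\eta)$ and the copy containing $\xi$ precedes the copy containing $\eta$. By the description of the fibers this is a total order, and (i) holds because $a(\xi)$ is the first letter of $W(\xi)$. Let $a(\xi)=a(\eta)$ and $\xi<\eta$. If $W(\xi)<W(\eta)$, deleting the common first letter gives $W(\tau\xi)<W(\tau\eta)$. If $W(\xi)=W(\eta)$, then $W(\tau\xi)=W(\tau\eta)$, and $\tau\xi,\tau\eta$ lie in the same copies as $\xi,\eta$. In both cases $\tau\xi<\tau\eta$.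

\emph{Uniqueness.} Let $<$ be compatible and let $W(\xi)<W(\eta)$, with the first difference after $k$ common letters. Then $\tau^k\xi<\tau^k\eta$ by (i), whereas $\eta<\xi$ would give $\tau^k\eta<\tau^k\xi$ by $k$ applications of (ii). Hence $\xi<\eta$, and only the order within each fiber is free. The order on a fiber is a total order on the copies of a necklace $\nu$. The map $\tau$ sends this fiber to another fiber belonging to $\nu$, keeps each point in its copy, and preserves the order by (ii), since all points of a fiber carry the same letter. Going around the cycle, all fibers belonging to $\nu$ give the same order on the copies. So $<$ is one of the orders constructed above. Given two of them, permute the copies of each necklace so as to carry one order of the copies to the other, sending each point to the point of the new copy with the same infinite word. This is an automorphism of $(U,\tau,a)$ that carries one compatible order to the other.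
\end{proof}

\begin{example}\label{ex:GR}
Let $y_1<x_1$ and take two copies of the necklace of $y_1x_1$ and one copy of $x_1$. The infinite words are $y_1x_1y_1\cdots$ (twice), $x_1y_1x_1\cdots$ (twice) and $x_1x_1x_1\cdots$, in increasing order. The points are therefore numbered $1,2$, then $3,4$, then $5$, with $1$ and $3$ in the first copy and $2$ and $4$ in the second. So $\pi=[3,4,1,2,5]$ and $a=(y_1,y_1,x_1,x_1,x_1)$, and $a$ increases strictly at the only descent $j=2$ of $\pi$. Exchanging the two copies gives the same pair $(\pi,a)$.
\end{example}

\section{The sum over a conjugacy class}\label{sec:descents}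

Lemma~\ref{lem:GR} concerns one ordered alphabet and the descents of an ordinary permutation, while $F_{\mathrm{sDes}(w)}$ involves $r$ alphabets and a descent set that depends on the colors. Both differences disappear when the alphabets are interleaved as in Section~\ref{sec:example}. Let $A=\{x_i^{(\gamma)}\}$ be ordered first by $i$ and then by $\prec$ on $\gamma$; for $B_n$ this is $y_1<x_1<y_2<x_2<\cdots$. Let $L_{\ell,s}$ be the sum of the weights of the primitive necklaces over $A$ of length $\ell$ and color $s$.

\begin{proposition}\label{prop:descents}
For every type $\underline\lambda$,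
\[
\sum_{w\text{ of type }\underline\lambda}F_{\mathrm{sDes}(w)}=\prod_{\ell,s}h_{m_{\ell,s}}[L_{\ell,s}] .
\]
\end{proposition}

\begin{proof}
Let $w$ have $|w|=\pi$ and colors $\varepsilon_j$. For positive integers $i_1,\dots,i_n$ put $a_j=x_{i_j}^{(\varepsilon_j)}$. We claim that $(i_j)$ indexes a term of $F_{\mathrm{sDes}(w)}$ if and only if $(\pi,a)\in\mathcal C_n(A)$. Both conditions are conjunctions of conditions on consecutive positions $j,j+1$, which we compare.
\begin{itemize}
\item If $\varepsilon_j=\varepsilon_{j+1}$, then $j\in\mathrm{Des}(w)$ if and only if $\pi(j)>\pi(j+1)$, and $a_j,a_{j+1}$ compare as $i_j,i_{j+1}$ do. The two conditions coincide.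
\item If $\varepsilon_j\succ\varepsilon_{j+1}$, then $j\in\mathrm{Des}(w)$ and the first condition is $i_j<i_{j+1}$. Equal indices would give $a_j>a_{j+1}$, so this is equivalent to $a_j<a_{j+1}$.
\item If $\varepsilon_j\prec\varepsilon_{j+1}$, then $j\notin\mathrm{Des}(w)$ and the first condition is $i_j\le i_{j+1}$. Equal indices give $a_j<a_{j+1}$, so this is again equivalent to $a_j<a_{j+1}$.
\end{itemize}
In the last two cases $a_j\ne a_{j+1}$, so the second condition is $a_j<a_{j+1}$ whether or not $\pi(j)>\pi(j+1)$. This proves the claim.

The sequence $a$ determines the colors $\varepsilon_j=\mathrm{col}(a_j)$ and the indices $i_j$, and $(\pi,\varepsilon)$ determines $w$. So the pairs consisting of an element $w\in G_{r,n}$ and a term of $F_{\mathrm{sDes}(w)}$ correspond bijectively to the elements of $\mathcal C_n(A)$, and the term is $\prod_ja_j=\mathrm{wt}\,\Phi(\pi,a)$. A cycle with support $T$ has color $\sum_{j\in T}\mathrm{col}(a_j)$, which is the color of its necklace. By Lemma~\ref{lem:GR}, the left side is the sum of the weights of the multisets of primitive necklaces containing exactly $m_{\ell,s}$ necklaces of length $\ell$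 and color $s$ for all $(\ell,s)$. This is the right side.
\end{proof}

In Example~\ref{ex:GR} the signed permutation is $w=[-3,-4,1,2,5]$, of signed cycle type $((1),(2,2))$. It has no descent, and the term is $y_1^2x_1^3$, with all $i_j=1$; the descent of $|w|$ at $j=2$ is absorbed by the change of color.

\begin{remark}
The first case of the proof needs letters of equal color to compare as their absolute values, which is the point of the order \eqref{eq:order}. In the order $-n<\dots<-1<1<\dots<n$ the central element $[-1,-2]$ of $B_2$ would have a descent and would contribute $e_2(\mathbf y)$, whereas Theorem~\ref{thm:B} gives $h_2[L_1^-]=h_2(\mathbf y)$ for the characteristic.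
\end{remark}

\section{The character of one cycle}\label{sec:onecycle}

For a linear character $\omega$ of $C=C_{\ell,s}$ put
\[
N_\omega=\frac1{r\ell}\sum_{g\in C}\omega(g)P(g).
\]
By \eqref{eq:frobenius} this is $\operatorname{ch}(\operatorname{Ind}_C^{G_{r,\ell}}\omega)$. As written, it is a combination of products of power sums with roots of unity as coefficients, and it is not visibly related to necklaces. As in Section~\ref{sec:example}, we realize $P(g)$ as a trace, which turns $N_\omega$ into the dimension of an eigenspace.

\begin{lemma}\label{lem:N}
Let $\omega$ be a linear character of $C_{\ell,s}$ with $\omega(z)=\zeta^b$. Then $N_\omega=\sum_\nu\mathrm{wt}(\nu)$, where $\nu$ runs over the necklaces of length $\ell$ and color $b$ whose words $v^d$, with $v$ primitive, satisfy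
\begin{equation}\label{eq:eigen}
\omega(c)^{\ell/d}=\zeta^{s\,\mathrm{col}(v)} .
\end{equation}
Condition \eqref{eq:eigen} holds for $d=1$. Thus $N_\omega=L_{\ell,b}+R_\omega$, where $R_\omega$ is the sum of the weights of some nonprimitive necklaces of color $b$.
\end{lemma}

\begin{proof}
Let $V$ be the complex vector space with basis the words of length $\ell$ over $A$. For $w\in G_{r,\ell}$ with $|w|=\pi$ and colors $\varepsilon_i$, put
\[
w\cdot a_1\cdots a_\ell=\prod_i\zeta^{-\varepsilon_i\mathrm{col}(a_i)}\;a'_1\cdots a'_\ell,\qquad a'_{\pi(i)}=a_i .
\]
This is an action: the product $w'w$ has colors $\varepsilon_i+\varepsilon'_{\pi(i)}$, and when $w$ and then $w'$ are applied, the letter $a_i$ passes through position $\pi(i)$ and collects the scalar $\zeta^{-(\varepsilon_i+\varepsilon'_{\pi(i)})\mathrm{col}(a_i)}$. The diagonal entry of $w$ at a word is nonzero only if the word is constant on the cycles of $\pi$. If a cycle of type $(k,s')$ carries the letter $x_i^{(\gamma)}$, it contributes $\zeta^{-s'\gamma}$ to the entry and $(x_i^{(\gamma)})^k$ to the weight. Summing over the letter of each cycle independently, we find that the sum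 over all words of the weight times the diagonal entry of $w$ is $P(w)$.

The element $z$ multiplies a word by $\zeta^{-\mathrm{col}}$, where $\mathrm{col}$ is the color of the word, and the standard cycle \eqref{eq:standard} acts by
\[
c\cdot a_1\cdots a_\ell=\zeta^{-s\,\mathrm{col}(a_\ell)}\;a_\ell a_1\cdots a_{\ell-1}.
\]
So $C$ preserves the span $V_\nu$ of the words of each necklace $\nu$, and $P(g)=\sum_\nu\mathrm{wt}(\nu)\operatorname{tr}(g|V_\nu)$ for $g\in C$. The operator $E=\frac1{|C|}\sum_g\omega(g)g$ satisfies $gE=\omega(g)^{-1}E$, and it fixes every vector on which each $g$ acts by $\omega(g)^{-1}$. It is therefore a projection onto the space $V_\nu^\omega$ of such vectors in $V_\nu$, and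
\[
N_\omega=\sum_\nu\mathrm{wt}(\nu)\dim V_\nu^\omega .
\]
Since $c$ and $z$ generate $C$, two conditions define $V_\nu^\omega$. The element $z$ acts on $V_\nu$ by the scalar $\zeta^{-\mathrm{col}(\nu)}$, so $V_\nu^\omega=0$ unless $\mathrm{col}(\nu)=b$, in which case $V_\nu^\omega$ is the $\omega(c)^{-1}$-eigenspace of $c$. Let $\nu$ be the necklace of $v^d$ with $v$ primitive of length $e=\ell/d$. Then $\dim V_\nu=e$, and $c$ permutes the $e$ coordinate lines cyclically. Any $e$ cyclically consecutive letters form a rotation of $v$, so $c^e$ acts on $V_\nu$ as the scalar $\theta=\zeta^{-s\,\mathrm{col}(v)}$. In the basis $f,cf,\dots,c^{e-1}f$, where $f$ is a word of $\nu$, the matrix of $c$ is the companion matrix of $X^e-\theta$, so the eigenvalues of $c$ are the $e$-th roots of $\theta$, each simple. Hence $\dim V_\nu^\omega$ is $1$ if $\omega(c)^{-e}=\theta$, which is \eqref{eq:eigen}, and $0$ otherwise. For $d=1$ we have $\mathrm{col}(v)=b$ and $\omega(c)^\ell=\omega(z)^s=\zeta^{sb}$.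
\end{proof}

So every character sees all primitive necklaces of the color prescribed by $\omega(z)$, and the only question is whether it also sees a nonprimitive one.

\begin{example}\label{ex:r4}
Let $r=4$, $s=2$, $\ell=2$ and $\omega(z)=\zeta^2$. The nonprimitive necklaces of color $2$ are the $aa$ with $\mathrm{col}(a)\in\{1,3\}$, and \eqref{eq:eigen} reads $\omega(c)=\zeta^{2\,\mathrm{col}(a)}=-1$. The scalar in the action of $c$ has moved the eigenvalue on $aa$ from $1$ to $-1$, so it is now $\omega(c)=1$ that avoids these necklaces.
\end{example}

\begin{lemma}\label{lem:R}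
Let $\omega(z)=\zeta^s$. Then $R_\omega=0$ if and only if $\omega$ is admissible.
\end{lemma}

\begin{proof}
Condition \eqref{eq:eigen} depends only on $d$ and $\gamma=\mathrm{col}(v)$, and the necklace of $v^d$ has color $s$ if and only if $d\gamma\equiv s\pmod r$. Every pair $(d,\gamma)$ with $d\mid\ell$ occurs: the word $v=x_1^{(\gamma)}x_2^{(0)}\cdots x_2^{(0)}$ of length $\ell/d$ has color $\gamma$ and is primitive, since its first letter occurs only once. So $R_\omega\ne0$ if and only if there are a divisor $d>1$ of $\ell$ and integers $\gamma,t$ with $s=d\gamma+rt$ and $\omega(c)^{\ell/d}=\zeta^{s\gamma}$.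

By \eqref{eq:Kq}, $\omega(c)^{\ell/d}=e^{2\pi iK/(rd)}$, while $\zeta^{s\gamma}=e^{2\pi is\gamma d/(rd)}$. These are equal if and only if $rd$ divides
\[
K-s\gamma d=s^2+rq-s(s-rt)=r(q+st),
\]
that is, if and only if $d\mid q+st$. An integer $\gamma$ with $s=d\gamma+rt$ exists if and only if $rt\equiv s\pmod d$. Therefore $R_\omega\ne0$ if and only if, for some divisor $d>1$ of $\ell$, the system
\[
rt\equiv s,\qquad q+st\equiv0\pmod d
\]
has a solution $t$. A solution modulo $d$ is a solution modulo every prime factor of $d$, so it suffices to consider primes $d=p$.
\begin{itemize}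
\item If $p\nmid r$, the first congruence has a unique solution $t$ modulo $p$. Multiplying the second by the unit $r$ turns it into $rq+s^2\equiv0$. The system is solvable if and only if $p\mid K$.
\item If $p\mid r$ and $p\nmid s$, the first congruence has no solution.
\item If $p\mid r$ and $p\mid s$, the first congruence holds for all $t$ and the second reads $q\equiv0$. The system is solvable if and only if $p\mid q$.
\end{itemize}
The system is unsolvable for all primes $p\mid\ell$ exactly under the conditions of Definition~\ref{def:admissible}.
\end{proof}

\section{Several cycles}\label{sec:wreath}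

An element of $Z(u)$ may permute the blocks, so its cycles may run through several of them. The next proposition shows that passing from $C$ to $C\wr S_m$ with the character $\omega\wr1$ replaces $N_\omega$ by $h_m[N_\omega]$, which is defined because $N_\omega$ has nonnegative integer coefficients by Lemma~\ref{lem:N}. The trivial character of $S_m$ produces $h_m$, hence multisets, and this matches the fact that identical copies of a necklace are not distinguished in Lemma~\ref{lem:GR}.

\begin{proposition}\label{prop:wreath}
For arbitrary linear characters $\omega_{\ell,s}$ of the groups $C_{\ell,s}$,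
\[
\operatorname{ch}\Bigl(\operatorname{Ind}_{Z(u)}^{G_{r,n}}\bigotimes_{\ell,s}(\omega_{\ell,s}\wr1)\Bigr)=\prod_{\ell,s}h_{m_{\ell,s}}[N_{\omega_{\ell,s}}].
\]
\end{proposition}

\begin{proof}
The factors of $Z(u)$ in Lemma~\ref{lem:centralizer} act on disjoint sets of coordinates, so $P$ is multiplicative over them. By \eqref{eq:frobenius} the left side is the product, over the factors $H=C\wr S_m$ with character $\omega\wr 1$, of $\frac1{|H|}\sum_{h\in H}(\omega\wr1)(h)P(h)$.

Let $h=(g_1,\dots,g_m;\sigma)$, and let $j$ lie on a $k$-cycle of $\sigma$. Then $h^k(e_j\otimes f)=e_j\otimes gf$ with $g=g_{\sigma^{k-1}(j)}\cdots g_{\sigma(j)}g_j$. As $C$ is abelian, $g$ is the product of the $k$ elements $g_i$ along the cycle, in any order. Every cycle of $|h|$ in these $k$ blocks passes through block $j$, and it returns to block $j$ only after a multiple of $k$ steps, so it meets block $j$ in one cycle of $|g|$. This gives a bijection between the cycles of $h$ in the $k$ blocks and the cycles of $g$. If $e_i$ lies on a cycle of $g$ of type $(d,s')$, then $h^{kd}(e_j\otimes e_i)=e_j\otimes g^de_i=\zeta^{s'}e_j\otimes e_i$, and $kd$ is the least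 positive exponent for which $e_j\otimes e_i$ returns to its line. By \eqref{eq:color} the corresponding cycle of $h$ has type $(kd,s')$. Since $p_d(\mathbf x^k)=p_{kd}(\mathbf x)$ in each alphabet, the $k$ blocks contribute $P(g)(\mathbf x^k)$ to $P(h)$, and they contribute $\omega(g)$ to $(\omega\wr1)(h)$.

Fix $\sigma$ and sum over $(g_1,\dots,g_m)$. The sum factors over the cycles of $\sigma$. Each $g\in C$ is the product of exactly $|C|^{k-1}$ of the $k$-tuples, so a $k$-cycle gives $|C|^{k-1}\sum_g\omega(g)P(g)(\mathbf x^k)=|C|^kN_\omega(\mathbf x^k)$. Dividing by $|H|=|C|^mm!$,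
\[
\frac1{|H|}\sum_{h\in H}(\omega\wr1)(h)P(h)=\frac1{m!}\sum_{\sigma\in S_m}\ \prod_{k\text{-cycles of }\sigma}N_\omega(\mathbf x^k),
\]
which is $h_m[N_\omega]$ by \eqref{eq:hm}.
\end{proof}

\section{Proofs of the theorems and consequences}\label{sec:conclusion}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Note first that $L_{\ell,s}\neq0$, because of the primitive word $x_1^{(s)}x_2^{(0)}\cdots x_2^{(0)}$, and hence $h_m[L_{\ell,s}]\ne0$ for all $m\ge0$. We also use that a product of nonzero series with nonnegative coefficients is nonzero.

(a) Let $\omega=\omega_{\ell,s}$, $m=m_{\ell,s}>0$, $L=L_{\ell,s}$ and $R=R_\omega$. Lemma~\ref{lem:N} with $b=s$ gives $N_\omega=L+R$; this is where the hypothesis $\omega(z)=\zeta^s$ enters. Splitting a multiset of necklaces into its primitive and nonprimitive members gives $h_m[L+R]=\sum_{i=0}^mh_{m-i}[L]\,h_i[R]$. So $E_{\ell,s}=h_m[N_\omega]-h_m[L]$ has nonnegative coefficients. It vanishes if $R=0$, and otherwise it contains the nonzero summand $h_{m-1}[L]\,R$. By Propositions~\ref{prop:descents} and~\ref{prop:wreath}, with $H_{\ell,s}=h_{m_{\ell,s}}[L_{\ell,s}]$,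
\[
\Delta=\prod_{\ell,s}(H_{\ell,s}+E_{\ell,s})-\prod_{\ell,s}H_{\ell,s},
\]
with products over the pairs with $m_{\ell,s}>0$. Expanding the first product shows that $\Delta$ is a sum of series with nonnegative coefficients, each containing a factor $E_{\ell,s}$, and that one of them is $E_{\ell,s}$ times the product of the other $H$'s. Hence $\Delta=0$ if and only if all $E_{\ell,s}$ vanish, that is, all $R_{\omega_{\ell,s}}$ vanish. Lemma~\ref{lem:R} completes the proof.

(b) Here $\Delta=N_\omega-L_{\ell,s}$. If $\omega(z)=\zeta^b$, then all monomials of $N_\omega$ have color $b$ by Lemma~\ref{lem:N}, while those of $L_{\ell,s}\ne0$ have color $s$. So $\Delta=0$ forces $b=s$.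
\end{proof}

\begin{corollary}\label{cor:B}
Replace the characters $\omega_\ell^\pm$ (for $m_\ell^\pm>0$) in the definition of $\psi^{\underline\lambda}$ by arbitrary linear characters of $C_\ell^\pm$ with $\omega_\ell^+(-1_T)=1$ and $\omega_\ell^-(-1_T)=-1$. Then the identity $\operatorname{ch}(\psi^{\underline\lambda})=\sum_wF_{\mathrm{sDes}(w)}$ holds if and only if each $\omega_\ell^+(c)$ is a primitive $\ell$-th root of unity and each $\omega_\ell^-(c)$ is a primitive $2\ell$-th root of unity. If $\underline\lambda$ consists of one cycle, these are all the linear characters of the centralizer for which the identity holds.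
\end{corollary}

\begin{proof}
Let $r=2$. For $s=0$ we have $K=2q$ and $\omega(c)=e^{2\pi iq/\ell}$. At an odd prime $p\mid\ell$ the condition is $p\nmid2q$, and at $p=2=\gcd(2,0)$ it is $2\nmid q$; together they say $\gcd(q,\ell)=1$. For $s=1$ we have $\omega(c)=e^{2\pi iK/(2\ell)}$ with $K=1+2q$ odd. At an odd prime $p\mid\ell$ the condition is $p\nmid K$, and there is none at $p=2$; this says $\gcd(K,2\ell)=1$. Theorem~\ref{thm:main}(a) gives the first statement, and part (b) gives the second.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The characters of Section~\ref{sec:intro} have $\omega_\ell^+(-1_T)=1$ and $\omega_\ell^-(-1_T)=(e^{\pi i/\ell})^\ell=-1$, and $e^{2\pi i/\ell}$ and $e^{\pi i/\ell}$ are primitive roots of unity of orders $\ell$ and $2\ell$. Corollary~\ref{cor:B} gives the identity. The product formula is Proposition~\ref{prop:descents}, since $L_{\ell,0}=L_\ell^+$ and $L_{\ell,1}=L_\ell^-$.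
\end{proof}

\begin{corollary}
The sum $\sum_wF_{\mathrm{sDes}(w)}$ over a conjugacy class of $G_{r,n}$ does not depend on the order $\prec$ of the colors. For $r=1$, Theorem~\ref{thm:main} recovers the Gessel--Reutenauer theorem.
\end{corollary}

\begin{proof}
The right side of Proposition~\ref{prop:descents} does not involve $\prec$. For $r=1$ we have $z=1$, $s=0$ and $K=q$, so admissibility means $\gcd(q,\ell)=1$, which holds for $\omega_\ell(c)=e^{2\pi i/\ell}$.
\end{proof}

\begin{remark}
Part (b) of Theorem~\ref{thm:main} fails for several cycles. Let $\underline\lambda=((1),(1))$ in $B_2$, with centralizer $C_1^+\times C_1^-\cong\mathbb Z_2\times\mathbb Z_2$. The trivial character of a factor has $N_\omega=p_1(\mathbf x)$ and the nontrivial one has $N_\omega=p_1(\mathbf y)$. Interchanging the two characters violates $\omega(z)=\zeta^s$ on both factors, yet the characteristic is still $p_1(\mathbf x)p_1(\mathbf y)$, so $\Delta=0$.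
\end{remark}

\section{Power sums and the M\"obius function}\label{sec:powersums}

For $B_n$, the series $L_\ell^\pm$ have a closed form in power sums, and $N_{\omega_\ell^\pm}$ can be summed directly from its definition. Comparing the two proves $N_{\omega_\ell^\pm}=L_\ell^\pm$ without Lemmas~\ref{lem:N} and~\ref{lem:R}; with Proposition~\ref{prop:descents} and the computation in the proof of Proposition~\ref{prop:wreath}, this yields Theorem~\ref{thm:B} again. The link between the two sides is the M\"obius function $\mu$. It satisfies $\sum_{d\mid k}\mu(d)=0$ for $k>1$, and $\mu(d)$ is the sum of the primitive $d$-th roots of unity, because these sums satisfy the same recursion: the sum of all $k$-th roots of unity is $0$ for $k>1$. As before, $p_d=p_d(\mathbf x)$ and $\bar p_d=p_d(\mathbf y)$.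

\begin{proposition}\label{prop:powersums}
For every $\ell\ge1$,
\begin{equation}\label{eq:L}
N_{\omega_\ell^\pm}=L_\ell^\pm=\frac1{2\ell}\sum_{d\mid\ell}\mu(d)\Bigl[(p_d+\bar p_d)^{\ell/d}\pm\bigl(p_d+(-1)^d\bar p_d\bigr)^{\ell/d}\Bigr].
\end{equation}
\end{proposition}

\begin{proof}
\emph{Necklaces.} Let $\Pi_k$ be the sum of the weights of the primitive words of length $k$. Every word is uniquely a power of a primitive word, so $(p_1+\bar p_1)^k=\sum_{d'\mid k}\Pi_{k/d'}(\mathbf x^{d'})$. Put $k=\ell/d$, raise all variables to the power $d$, multiply by $\mu(d)$ and sum over $d\mid\ell$. The term $\Pi_{\ell/j}(\mathbf x^{j})$ appears with coefficient $\sum_{d\mid j}\mu(d)$, so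
\[
\Pi_\ell=\sum_{d\mid\ell}\mu(d)(p_d+\bar p_d)^{\ell/d}.
\]
A primitive necklace of length $\ell$ contains $\ell$ words, so $\Pi_\ell=\ell(L_\ell^++L_\ell^-)$. The substitution $y_i\mapsto-y_i$ sends $\bar p_d$ to $(-1)^d\bar p_d$ and $L_\ell^++L_\ell^-$ to $L_\ell^+-L_\ell^-$. Half the sum and half the difference give the second equality in \eqref{eq:L}.

\emph{Positive cycle.} The elements of $C_\ell^+$ are $\pm c^k$ with $k$ modulo $\ell$. Both have $\ell/d$ cycles, all of length $d=\ell/\gcd(k,\ell)$. Since $\ell\mid kd$, we have $(c^k)^d=1$ and $(-c^k)^d=(-1)^d$, so $P(c^k)=(p_d+\bar p_d)^{\ell/d}$ and $P(-c^k)=(p_d+(-1)^d\bar p_d)^{\ell/d}$. For fixed $d$, the values $\omega_\ell^+(\pm c^k)=e^{2\pi ik/\ell}$ run over the primitive $d$-th roots of unity and sum to $\mu(d)$. This gives the right side of \eqref{eq:L} with the sign $+$.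

\emph{Negative cycle.} The elements of $C_\ell^-$ are $c^k$ with $k$ modulo $2\ell$. For $d\mid\ell$, those with $\gcd(k,\ell)=\ell/d$ have $k=(\ell/d)k'$, with $k'$ modulo $2d$ and $\gcd(k',d)=1$. Such a $c^k$ has $\ell/d$ cycles of length $d$, all of sign $(-1)^{k'}$ because $c^{kd}=(c^\ell)^{k'}=(-1_T)^{k'}$, and $\omega_\ell^-(c^k)=e^{2\pi ik'/(2d)}$. If $k'$ is odd, it runs over the units modulo $2d$, and the values sum to $\mu(2d)$, which is $-\mu(d)$ for $d$ odd and $0$ for $d$ even. If $k'$ is even, then $d$ is odd and $k'=2k''$ with $k''$ running over the units modulo $d$, and the values $e^{2\pi ik''/d}$ sum to $\mu(d)$. Hence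
\[
N_{\omega_\ell^-}=\frac1{2\ell}\sum_{d\mid\ell,\ d\text{ odd}}\mu(d)\Bigl[(p_d+\bar p_d)^{\ell/d}-(p_d-\bar p_d)^{\ell/d}\Bigr].
\]
This is the right side of \eqref{eq:L} with the sign $-$, in which the terms with $d$ even vanish.
\end{proof}

\begin{thebibliography}{1}

\bibitem{AHR}
Ron M. Adin, P\'al Heged\"us, Yuval Roichman,
\emph{Higher Lie characters and root enumeration in classical Weyl groups},
arXiv:2312.08904 (2023).

\end{thebibliography}
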